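# Index differences of spin$^c$ manifolds: double covers, flat twists and the Klein bottle

## From $KO$ to $KU$: the guess that every non-zero target is detected

Let $M$ be a closed spin manifold of dimension $n\ge5$ that admits metrics of positive scalar curvature ("psc metrics"), and let $\mathcal R^+(M)$ be the space of all of them. Joining two psc metrics by a path of arbitrary metrics and taking the index of the resulting family of Dirac operators gives the index difference $\pi_q(\mathcal R^+(M))\to KO_{q+n+1}$. Under the hypotheses of the work of Botvinnik, Ebert and Randal-Williams, this map is non-trivial whenever its target is non-zero.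

Suppose now that $M$ is not spin but spin$^c$. The Dirac operator then needs a complex line bundle $L$ with a connection $A$, so metrics $g$ are replaced by pairs $(g,A)$, scalar curvature by a "generalized scalar curvature", and $KO$ by $KU$. The answer one would first guess is that nothing else changes: the index difference should be non-trivial whenever $KU_{q+n+1}\neq0$, that is, whenever $q+n+1$ is even. This guess is a conjecture in Boris Botvinnik and Jonathan Rosenberg, "Generalized positive scalar curvature on spin$^c$ manifolds", arXiv:2404.00703 (2024). We set up the objects, test the guess, and then see that it is false in every dimension $n\ge5$, although it holds in a large range.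

## Pairs $(g,A)$, generalized scalar curvature and the map $\operatorname{inddiff}^c$

**Definition (spin$^c$ manifold).** A spin$^c$ manifold $(M,L)$ is a smooth closed oriented $n$-manifold $M$ with a complex line bundle $L$ such that $c_1(L)$ reduces mod $2$ to $w_2(M)$. We fix a spin$^c$ structure with determinant line $L$ (everything below holds for any choice) and a hermitian metric on $L$. The manifold is non-spin if $w_2(M)\ne0$.

We work with the $\mathbb C\ell_n$-linear spinor bundle $\mathfrak S_g=P_g\times_{Spin^c_n}\mathbb C\ell_n$. Its connection is induced by the Levi-Civita connection and $\tfrac12A$, where $A$ is a unitary connection on $L$. Let $D_{(g,A)}$ be its Dirac operator. Clifford multiplication satisfies $c(v)^2=-|v|^2$. If $\alpha$ is a real $1$-form, replacing $A$ by $A+2i\alpha$ adds $i\alpha$ to the spinor connection, hence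
$$D_{(g,A+2i\alpha)}=D_{(g,A)}+i\,c(\alpha).\tag{1}$$
The curvature form $\Omega_A$ of $A$ is taken real; for $A=A'+ia$ with $a$ a real $1$-form, $\Omega_A=\Omega_{A'}+da$.

**Definition (generalized scalar curvature).** The Lichnerowicz–Schrödinger formula reads $D^2=\nabla^*\nabla+\tfrac14R^{\mathrm{tw}}_{(g,A)}$ with $R^{\mathrm{tw}}_{(g,A)}=R_g+2ic(\Omega)$. Put
$$R^{\mathrm{gen}}_{(g,A)}=R_g-2|\Omega|_{op},$$
where $|\Omega|_{op}$ is the pointwise operator norm of $c(\Omega)$ on spinors. Let $\mathcal R^{\mathrm{gen}+}(M,L)$ be the space of pairs with $R^{\mathrm{gen}}>0$ everywhere, with the $C^\infty$ topology.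

In a suitable $g$-orthonormal frame $\Omega=\sum\lambda_ie_{2i-1}\wedge e_{2i}$. The operators $ic(e_{2i-1})c(e_{2i})$ are commuting involutions and all joint signs occur on spinors, so
$$|\Omega|_{op}=\sum_i|\lambda_i|,\tag{2}$$
half the trace norm of the skew matrix of $\Omega$. We use two consequences constantly. First, $R^{\mathrm{tw}}\ge R^{\mathrm{gen}}$, so $D^2\ge\frac14\min R^{\mathrm{gen}}$ and $D$ is invertible on $\mathcal R^{\mathrm{gen}+}(M,L)$. Second, $R_g\ge R^{\mathrm{gen}}_{(g,A)}$.

*Example.* Let $M=S^2$ be the unit sphere and let $L$ have degree $2d$, with a connection of constant curvature. Since the area is $4\pi$ and $\int\Omega=\pm2\pi\cdot2d$, we have $\Omega=\pm d\cdot\mathrm{vol}$ and $R^{\mathrm{gen}}=2-2|d|$. This is positive only for $d=0$, as it must be, since the spin$^c$ Dirac operator has index $d$. On $S^2\times S^k$ with the second factor of radius $\delta$ and $L$ pulled back from $S^2$, we get $R^{\mathrm{gen}}=2-2|d|+k(k-1)\delta^{-2}$, which is positive for small $\delta$ if $k\ge2$.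

**Index classes.** Right multiplication $r_i$ by the $i$-th generator of $\mathbb C\ell_n$ commutes with $D$ and anticommutes with the grading $\varepsilon$. Then $e_i'=\varepsilon r_i$ anticommutes with both, and we take $(\varepsilon,e_1',\dots,e_n')$ as the Clifford structure. Let $(X,Y)$ be a finite CW pair. A continuous family over $X$ of self-adjoint odd Clifford-linear operators of Dirac type (zeroth-order terms allowed), invertible over $Y$, has an index in $KU^{-n}(X,Y)$. For real $C\ell_n$-linear families the index lies in $KO^{-n}(X,Y)$. We use the following standard properties (Atiyah–Singer, *Index theory for skew-adjoint Fredholm operators*, 1969):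

* (I1) naturality, and invariance under homotopies through families invertible over $Y$;
* (I2) additivity under $\oplus$;
* (I3) invariance under even Clifford-linear unitary equivalence;
* (I4) the index of a complexified real family is the complexification of its real index;
* (I5) the index is $0$ if the family is invertible over all of $X$;
* (I6) replacing $\varepsilon$ by $-\varepsilon$, with $e_i'$ and $D$ unchanged, changes the sign;
* (I7) Morita invariance: tensoring a $\mathbb C\ell_{n-2}$-linear family with the graded irreducible $\mathbb C\ell_2$-module $\mathbb C^{1|1}$ corresponds to Bott periodicity $KU^{-(n-2)}(X,Y)\cong KU^{-n}(X,Y)$.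

*Example.* For $n=1$ the structure can be written as $\varepsilon=\begin{pmatrix}1&0\\0&-1\end{pmatrix}$, $e_1'=\begin{pmatrix}0&-i\\i&0\end{pmatrix}$, and then $D=\begin{pmatrix}0&T\\T&0\end{pmatrix}$ with $T$ self-adjoint. The index over $(I,\partial I)$ in $KU^{-1}(I,\partial I)=KU_2=\mathbb Z$ is, up to sign, the spectral flow of $T_t$. For $T_t=-i\,d/dx+t$ on $\mathbb R/2\pi\mathbb Z$ and $t\in[-\frac12,\frac12]$, the spectrum is $\mathbb Z+t$; one eigenvalue crosses $0$, so the index is $\pm1$. Here $t$ moves a flat connection. Moving a flat connection can therefore cost index, unless some curvature bound keeps the operators invertible.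

**Definition (index difference).** Put $X=S^q\times I$ and $Y=S^q\times\partial I\cup *\times I$. Then $X/Y\cong S^{q+1}$ and $KU^{-n}(X,Y)=KU_{q+n+1}$. For a based map $f:S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$ let
$$f^\sharp(x,t)=(1-t)f(*)+tf(x),\qquad \operatorname{inddiff}^c(f)=\operatorname{ind}(D_{f^\sharp})\in KU^{-n}(X,Y)=KU_{q+n+1}.$$
The convex combination need not have $R^{\mathrm{gen}}>0$, but over $Y$ it only takes values of $f$, so $D_{f^\sharp}$ is invertible there. This induces $\operatorname{inddiff}^c(M,L):\pi_q(\mathcal R^{\mathrm{gen}+}(M,L),(g_0,A_0))\to KU_{q+n+1}$, a homomorphism for $q\ge1$. For $q=0$ it is a map of pointed sets that assigns to $(g,A)$ the index of the Dirac operator on the cylinder $M\times\mathbb R$ interpolating from $(g_0,A_0)$ to $(g,A)$; there "non-trivial" means not identically $0$. The real version $\operatorname{inddiff}:\pi_q(\mathcal R^+(M))\to KO_{q+n+1}$ for spin $M$ is defined in the same way.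

**(BP) Basepoints.** If $f_s:S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$ is a free homotopy, with $f_s$ based at $f_s(*)$, then $D_{f_s^\sharp}$ is a homotopy of families invertible over $Y$, so (I1) gives $\operatorname{inddiff}^c(f_0)=\operatorname{inddiff}^c(f_1)$. By the homotopy extension property, a path of basepoints extends to a free homotopy of any $f$. So non-triviality on $\pi_q$ depends only on the path component of the basepoint. The same holds for $\mathcal R^+$.

**Conjecture (the guess).** *Let $(M,L)$ be a closed spin$^c$ non-spin manifold with $\dim M\ge5$ and $\mathcal R^{\mathrm{gen}+}(M,L)\ne\emptyset$. Then for every basepoint and every $q\ge0$ with $KU_{q+n+1}\ne0$, the map $\operatorname{inddiff}^c(M,L)$ on $\pi_q$ is non-trivial.*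

## Three tests: $S^5$, $\Sigma\times S^k$, $\mathbb{RP}^5$

Write $j=q+n+1$. The target is $\mathbb Z$ for $j$ even and $0$ for $j$ odd, so there are two cases: $j\equiv0$ and $j\equiv2$ mod $4$. They behave differently because $KO_j$, for $j=0,\dots,7$ and then $8$-periodically, is $\mathbb Z,\mathbb Z/2,\mathbb Z/2,0,\mathbb Z,0,0,0$. The complexification $c:KO_j\to KU_j$ is injective for $j\equiv0$ mod $4$. It is $0$ for $j\equiv2$ mod $4$, because it maps a finite group to $\mathbb Z$.

**First test: $L$ trivial.** This forces $M$ to be spin, which the conjecture excludes, but the computation shows why something must be excluded.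

**Lemma A.** *Let $(M,L)$ be closed spin$^c$ with $L$ trivial, and let $f:S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$ be a based map with metric part $g_x$. Then $\operatorname{inddiff}^c(f)=c(\operatorname{inddiff}(g_x))$ for a suitable spin structure on $M$. In particular $\operatorname{inddiff}^c(f)=0$ if $q+n+1\equiv2$ mod $4$.*

*Proof.* Choose a unit section of $L$, with corresponding trivial connection $d$, and write $f^\sharp(z)=(g_z,d+ia_z)$ for $z\in X$. Consider $(g_z,d+i(1-s)a_z)$ for $s\in[0,1]$. Over $Y$,
$$R_{g_z}-2(1-s)|da_z|_{op}\ \ge\ R_{g_z}-2|da_z|_{op}>0,$$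
so the operators stay invertible there. By (I1) the index is that of the family $(g_z,d)$. Now $Spin^c_n/Spin_n=U(1)$ through the determinant character, so a section of the unit circle bundle of the determinant line is a reduction of the spin$^c$ structure to a spin structure. With the connection $d$ the section is parallel, so the spin$^c$ Dirac operator is the complexification of the real $C\ell_n$-linear spin Dirac operator of $g_z$. The real operator is invertible over $Y$ because $R_{g_z}\ge R^{\mathrm{gen}}_{f^\sharp(z)}>0$ there. Apply (I4). $\square$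

For $M=S^5$ and $q=0$ the target is $KU_6=\mathbb Z$, but the map is $0$. So for trivial $L$ the guess would fail, and "non-spin" is meant to exclude such cases.

**Second test: products, where $c_1(L)$ is seen by a surface.** We use the following.

**(BER)** *Botvinnik–Ebert–Randal-Williams, Infinite loop spaces and positive scalar curvature, Invent. Math. 209 (2017), Theorem A: for a closed spin manifold $W$ of dimension $k\ge6$ with psc metric $g$, if $q\ge0$ and $q+k+1\equiv0$ mod $4$, then $\operatorname{inddiff}:\pi_q(\mathcal R^+(W),g)\to KO_{q+k+1}\cong\mathbb Z$ is non-trivial (rationally surjective).*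

**Lemma B.** *Let $N$ be a point, with $d=1$, or a closed connected oriented surface with a spin$^c$ structure, determinant line $L_N$, metric $g_N$, connection $A_N$, and $d=\frac12\langle c_1(L_N),[N]\rangle$. Let $k\ge3$, and let $\hat h:S^q\to\mathcal R^+(S^k)$ be a based map such that each $F'(x)=(g_N\oplus\hat h_x,\pi^*A_N)$ on $N\times S^k$ has $R^{\mathrm{gen}}>0$. Then, up to the Bott isomorphism, $\operatorname{inddiff}^c(F')=\pm d\cdot c(\operatorname{inddiff}(\hat h))$.*

*Proof.* If $N$ is a point, this is Lemma A with trivial connection. Let $N=\Sigma$ be a surface; $d$ is an integer because $w_2(\Sigma)=0$. Since $\mathbb C\ell_{k+2}=\mathbb C\ell_2\hat\otimes\mathbb C\ell_k$, the spinor bundle of $\Sigma\times S^k$ is $\mathfrak S_\Sigma\hat\otimes\mathfrak S_{S^k}$. Since $\mathbb C\ell_2\cong\mathrm{End}(\mathbb C^{1|1})$, we have $\mathfrak S_\Sigma=S_\Sigma\hat\otimes(\mathbb C^{1|1})^*$ with $S_\Sigma$ the usual graded spinor bundle. By (I7) we may remove the factor $(\mathbb C^{1|1})^*$ and consider the $\mathbb C\ell_k$-linear family $D_\Sigma\hat\otimes1+1\hat\otimes D_h$.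 Here $D_\Sigma$ is fixed, of index $\frac12\langle c_1(L_N),[\Sigma]\rangle=d$, and $h$ runs through $\hat h^\sharp(z)$, $z\in X$. Its square is $D_\Sigma^2\hat\otimes1+1\hat\otimes D_h^2$.

The operator preserves $(\ker D_\Sigma)^\perp\hat\otimes(\cdot)$ and $\ker D_\Sigma\hat\otimes(\cdot)$. On the first its square is bounded below by the least non-zero eigenvalue of $D_\Sigma^2$ for every $z\in X$, so this part contributes $0$ by (I5). On $\ker^+D_\Sigma\hat\otimes(\cdot)$ it is $\dim\ker^+$ copies of $D_h$. On a copy in $\ker^-D_\Sigma\hat\otimes(\cdot)$ the structure is $(-\varepsilon,-e_i',-D_h)$, by the sign rule of the graded tensor product. Conjugation with the unitary $\varepsilon$ turns it into $(-\varepsilon,e_i',D_h)$, whose index is that of $D_h$ with opposite sign by (I6). So by (I2) and (I4) the total is $\pm(\dim\ker^+-\dim\ker^-)\,c(\operatorname{inddiff}(\hat h))$. $\square$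

Take $S^2\times S^6$, $L$ of degree $2d\ne0$ on $S^2$, and $q=1$, so $j=10\equiv2$ mod $4$. By (BER) there is a loop $\hat h$ in $\mathcal R^+(S^6)$ with $\operatorname{inddiff}(\hat h)\neq0\in KO_8$. Scaling all its metrics by a small constant is a free homotopy, and it makes $R^{\mathrm{gen}}>0$ on $S^2\times S^6$. By Lemma B, $\operatorname{inddiff}^c\ne0$ in $KU_{10}$. So the residue $j\equiv2$, which failed for trivial $L$, is reached when $c_1(L)$ pairs non-trivially with a surface.

**Third test: $\mathbb{RP}^5$.** Here $M$ is non-spin, but $L$ is flat, so no surface helps. Still, Proposition 4 below shows that the guess is right for $q=0$, $j=6$, at the round metric. After three tests the guess looks plausible for non-spin manifolds.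

## Four statements: failure in every dimension, toral vanishing, non-torsion $c_1$, mixed torsion

**Theorem 1.** *For every $n\ge5$ there is a closed spin$^c$ non-spin manifold $(M^n,L)$ with $\mathcal R^{\mathrm{gen}+}(M,L)\ne\emptyset$ such that for every basepoint and every $q\ge0$ with $q+n+1\equiv2$ mod $4$ (so $KU_{q+n+1}=\mathbb Z\neq0$), $\operatorname{inddiff}^c(M,L)$ is identically $0$ on $\pi_q$.*

For each $n\ge5$ some $q\in\{0,1,2,3\}$ satisfies the congruence ($q=0$ for $n=5$), so the conjecture is false in every dimension $n\ge 5$.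

**Definition (toral covering).** A covering $\hat M\to M$ is toral if it is the pull-back, under a map $v:M\to T^r$, of a finite covering of $T^r$ by a connected torus.

*Example.* The double cover of the Klein bottle by the torus is toral: it is pulled back from the double cover of a circle (see below). The cover $S^m\to\mathbb{RP}^m$, $m\ge2$, is not. Every homomorphism $\mathbb Z/2\to\mathbb Z^r$ is $0$, so a covering of $\mathbb{RP}^m$ pulled back from a torus is trivial.

**Theorem 2.** *Let $(M,L)$ be closed spin$^c$ with $\mathcal R^{\mathrm{gen}+}(M,L)\ne\emptyset$, and suppose $L$ becomes trivial on a finite tower of toral coverings of $M$. Then $\operatorname{inddiff}^c(M,L)=0$ on $\pi_q$ for all basepoints and all $q$ with $q+n+1\equiv2$ mod $4$.*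

**Theorem 3.** *Let $(M^n,L)$ be closed, connected, spin$^c$, and let $(g_0,A_0)\in\mathcal R^{\mathrm{gen}+}(M,L)$ be any basepoint.*

*(a) If $n\ge6$ and $q+n+1\equiv0$ mod $4$, then $\operatorname{inddiff}^c(M,L)$ is non-trivial on $\pi_q$.*

*(b) If $n\ge8$, $q+n+1\equiv2$ mod $4$ and $c_1(L)$ is not torsion, then $\operatorname{inddiff}^c(M,L)$ is non-trivial on $\pi_q$.*

*So for $n\ge8$ the conjecture is true whenever $c_1(L)$ is not torsion.*

**Proposition 4.** *For $m=4l+1\ge5$, $M=\mathbb{RP}^m$ is non-spin and has a spin$^c$ structure with $L=\xi\otimes\mathbb C$, where $\xi$ is the non-trivial real line bundle and $2c_1(L)=0$. For every such spin$^c$ structure and basepoint (round metric, flat connection), $\operatorname{inddiff}^c$ is non-trivial on $\pi_0$, although $m+1\equiv2$ mod $4$. In particular the word "toral" in Theorem 2 cannot be dropped, since $L$ becomes trivial on $S^m$.*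

These statements do not cover non-torsion $c_1(L)$ with $n\in\{5,6,7\}$ and $q+n+1\equiv2$ mod $4$, nor $n=5$ with $q+n+1\equiv0$ mod $4$, and they do not characterize what happens for torsion $c_1(L)$.

**Remark.** If $c_1(L)$ is torsion, $L$ has a flat unitary connection $A_f$. Then $(g,A_f+ia)\mapsto(g,A_f+i(1-s)a)$ deformation retracts $\mathcal R^{\mathrm{gen}+}(M,L)$ onto $\mathcal R^+(M)\times\{A_f\}$, because along it $R^{\mathrm{gen}}=R_g-2(1-s)|da|_{op}$ does not decrease, and at $s=1$ it equals $R_g>0$.

## The two characters of a double cover, and where the covering argument stops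

Lemma A kills $\operatorname{inddiff}^c$ in degrees $j\equiv2$ when $L$ is trivial. A sensible first attempt at a counterexample is a non-spin $M$ such that $r^*L$ is trivial on a double cover $r:\hat M\to M$, followed by an attempt to descend. Let $\chi:\pi_1(M)\to\{\pm1\}$ be the character of the cover and $\xi_\chi$ its flat real line bundle. Under the deck involution $\sigma$, sections of $r^*\mathfrak S$ split into invariant ones, which are sections of $\mathfrak S$, and anti-invariant ones, which are sections of $\mathfrak S\otimes\xi_\chi$. So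
$$\operatorname{ind}(D_{r^*f^\sharp})=\operatorname{ind}(D_{f^\sharp})+\operatorname{ind}(D_{f^\sharp}\otimes\xi_\chi).\tag{3}$$
If $j\equiv2$ mod $4$ and $r^*L$ is trivial, the left side is $0$ by Lemma A. But this only says that the two terms on the right are opposite. It would give $2\operatorname{ind}(D_{f^\sharp})=0$ if the two terms were equal, and there is no reason for that: twisting by $\xi_\chi$ is a discrete change. On $\mathbb{RP}^{4l+1}$ the argument really breaks at this point: by Proposition 4 the first term is non-zero for a suitable $f$, and (3) with the cover $S^m$ then forces the second to be its negative.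

For $\mathbb{RP}^m$ the characters $\pi_1\to U(1)$ form the discrete set $\{\pm1\}$. Suppose instead that $\chi$ can be joined to the trivial character through characters $\pi_1(M)\to U(1)$. Twisting by such a path means adding closed $1$-forms to $A$, as in (1). This does not change $\Omega_A$, hence does not change $R^{\mathrm{gen}}$, so over $Y$ the operators stay invertible and the two terms in (3) are homotopic. We therefore need a non-spin $M$ for which $L$ is killed by a cover whose character lies in the identity component of $\mathrm{Hom}(\pi_1(M),U(1))$, for instance one factoring through $\pi_1(M)\to\mathbb Z$.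

**Lemma C.** *Let $v:M\to\mathbb R/\mathbb Z$ be smooth, and let $r:\hat M\to M$ be the pull-back of the double cover $\mathbb R/2\mathbb Z\to\mathbb R/\mathbb Z$. For every based $f:S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$,*
$$\operatorname{inddiff}^c(\hat M,r^*L)(r^*f)=2\operatorname{inddiff}^c(M,L)(f).$$

*Proof.* **Step 1: split the Hilbert space.** The map $v$ lifts to $\hat v:\hat M\to\mathbb R/2\mathbb Z$, and the deck involution $\sigma$ satisfies $\hat v\circ\sigma=\hat v+1$. So $w=e^{-i\pi\hat v}$ is a unimodular function on $\hat M$ with $w\circ\sigma=-w$. For each $(g,A)$ the operator $D_{r^*(g,A)}$ commutes with the action of $\sigma$ and preserves the splitting of $L^2(\hat M;r^*\mathfrak S)$ into invariant and anti-invariant sections. Up to the factor $2^{-1/2}$, the maps $s\mapsto r^*s$ and $s\mapsto w\,r^*s$ are unitary, even, $\mathbb C\ell_n$-linear isomorphisms from $L^2(M;\mathfrak S)$ onto these two summands.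

**Step 2: identify the operators on the summands.** On the first it is $D_{(g,A)}$. On the second, the Leibniz rule and $dw=-i\pi w\,d\hat v$ give
$$D(w\,r^*s)=w\,r^*\big(D_{(g,A)}s-i\pi c(dv)s\big)=w\,r^*\big(D_{(g,A-2i\alpha)}s\big),\qquad\alpha=\pi\,dv,$$
by (1). By (I2) and (I3), $\operatorname{ind}(D_{r^*f^\sharp})=\operatorname{ind}(D_{f^\sharp})+\operatorname{ind}(D_{f^\sharp-(0,2i\alpha)})$.

**Step 3: move the character away.** Replace $\alpha$ by $s\alpha$ with $s\in[0,1]$. Since $d\alpha=0$, curvatures do not change, so the pairs $f^\sharp(z)-(0,2is\alpha)$, $z\in Y$, stay in $\mathcal R^{\mathrm{gen}+}(M,L)$ and their operators stay invertible. By (I1) the two summands are equal. $\square$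

## Sphere bundles over the Klein bottle: proof of Theorem 1

We need torsion in $c_1(L)$ that detects $w_2(M)\ne0$ and dies on a double cover pulled back from a circle. The Klein bottle has such classes, because its double cover is a torus, whose $H^2(\,\cdot\,;\mathbb Z)$ is torsion-free.

**Step 1: construct $M$.** Let $\Gamma=\langle a,b\mid bab^{-1}=a^{-1}\rangle$ act on $\mathbb R^2$ by $a(u,v)=(u+1,v)$ and $b(u,v)=(-u,v+1)$. One checks $bab^{-1}(u,v)=b\,a(-u,v-1)=b(1-u,v-1)=(u-1,v)=a^{-1}(u,v)$. The quotient $K=\mathbb R^2/\Gamma$ is the Klein bottle. Let $\Gamma$ act on $\mathbb R^{n-1}$ by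
$$\rho(a)=\mathrm{diag}(-1,-1,1,1,\dots,1),\qquad\rho(b)=\mathrm{diag}(1,1,-1,1,\dots,1).$$
These are commuting involutions, so the relation holds. Put $M=(\mathbb R^2\times S^{n-2})/\Gamma$ with projection $p:M\to K$. The action is free and properly discontinuous because it is so on $\mathbb R^2$. The generator $a$ preserves the orientations of both factors, and $b$ reverses both. So $M$ is a closed oriented $n$-manifold. The product of the flat and the round metric descends to $M$, with scalar curvature $(n-2)(n-3)>0$.

**Step 2: show that $M$ is non-spin.** Let $x,y\in H^1(K;\mathbb Z/2)=\mathrm{Hom}(\Gamma,\mathbb Z/2)$ be given by $x(a)=1$, $x(b)=0$, $y(a)=0$, $y(b)=1$; they form a basis. Let $\xi_a,\xi_b$ be the flat real line bundles with $w_1=x,y$. The frame $\partial_u,\partial_v$ shows $TK\cong\xi_b\oplus\mathbb R$, and $M$ is the sphere bundle of $V=2\xi_a\oplus\xi_b\oplus\mathbb R^{n-4}$. Since $TM\oplus\mathbb R\cong p^*(TK\oplus V)$,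
$$w(M)=p^*\big((1+y)^2(1+x)^2\big),\qquad w_2(M)=p^*(x^2+y^2).$$
The class $y$ is pulled back from the circle via $(u,v)\mapsto v$, so $y^2=0$. By Poincaré duality some class pairs non-trivially with $y\neq 0$; since $y^2=0$, this forces $xy\ne0$. By Wu's formula $x^2=w_1(K)x=yx\ne0$. Finally $p$ has a section, because the last coordinate vector of $\mathbb R^{n-1}$ is fixed (here $n-1\ge4$ is used). So $p^*$ is injective and $w_2(M)=p^*x^2\neq0$.

**Step 3: choose $L$.** Let $L=p^*(\xi_a\otimes\mathbb C)$. As a real bundle it is $p^*(\xi_a\oplus\xi_a)$, so $c_1(L)$ mod $2$ is $p^*x^2=w_2(M)$. It is flat, and with a flat unitary connection and the metric of Step 1, $R^{\mathrm{gen}}=R_g>0$. Thus $\mathcal R^{\mathrm{gen}+}(M,L)\ne\emptyset$.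

**Step 4: trivialize $L$ on a double cover.** The coordinate $v$ defines a map $M\to\mathbb R/\mathbb Z$. The double cover $r:\hat M\to M$ of Lemma C is the pull-back under $p$ of the torus cover $T^2=\mathbb R^2/\langle a,b^2\rangle\to K$. Now $2c_1(\xi_a\otimes\mathbb C)=0$, and $H^2(T^2;\mathbb Z)=\mathbb Z$ has no torsion, so $\xi_a\otimes\mathbb C$ becomes trivial on $T^2$. Hence $r^*L$ is trivial.

**Step 5: conclude.** Let $q+n+1\equiv2$ mod $4$ and let $f:S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$ be based at any point. By Lemma C and Lemma A applied to $(\hat M,r^*L)$,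
$$2\operatorname{inddiff}^c(M,L)(f)=\operatorname{inddiff}^c(\hat M,r^*L)(r^*f)=0\in KU_{q+n+1}=\mathbb Z.$$
Since $\mathbb Z$ is torsion-free, $\operatorname{inddiff}^c(M,L)(f)=0$. $\blacksquare$

## Towers of toral coverings: proof of Theorem 2

**Step 1: extend Lemma C to a toral covering.** Let $v:M\to T^r=\mathbb R^r/\mathbb Z^r$, made smooth by a homotopy. Let $\hat M$ be pulled back from $\mathbb R^r/\Lambda\to\mathbb R^r/\mathbb Z^r$, with lift $\hat v:\hat M\to\mathbb R^r/\Lambda$ and deck group $Q=\mathbb Z^r/\Lambda$. A character of $Q$ is a character of the free group $\mathbb Z^r$ trivial on $\Lambda$, so it is $e^{2\pi i\ell}$ with $\ell\in\mathrm{Hom}(\mathbb Z^r,\mathbb R)$ and $\ell(\Lambda)\subset\mathbb Z$. Extend $\ell$ linearly to $\mathbb R^r$. Then $w_\ell=e^{-2\pi i\ell(\hat v)}$ is a well-defined unimodular function on $\hat M$, and translation by $\lambda\in Q$ multiplies it by $e^{-2\pi i\ell(\lambda)}$. Taking one $\ell$ for each character, $L^2(\hat M;r^*\mathfrak S)$ is the orthogonal sum of the $Q$-isotypic components $w_\ell\cdot r^*L^2(M;\mathfrak S)$.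 As in Lemma C, on this component the operator is $D_{(g,A-2i\alpha)}$ with $\alpha=2\pi v^*\ell$ a closed form. Replacing $\alpha$ by $s\alpha$ shows that each of the $|Q|$ components contributes $\operatorname{inddiff}^c_M(f)$. So $\operatorname{inddiff}^c_{\hat M}(r^*f)=|Q|\operatorname{inddiff}^c_M(f)$. Connectedness of $\hat M$ was not used.

**Step 2: climb the tower.** Iterating, a non-zero multiple of $\operatorname{inddiff}^c_M(f)\in\mathbb Z$ equals the index difference of the pulled-back family at the top. There $L$ is trivial, so Lemma A gives $0$ when $q+n+1\equiv2$ mod $4$. $\blacksquare$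

## Inserting families of psc spheres: proof of Theorem 3

Test two suggests the plan. Near a submanifold $N\subset M$ (a point for (a), a surface seeing $c_1(L)$ for (b)) we deform the basepoint until a neighborhood of $N$ contains $N\times(\text{spherical cap})$. We then replace the cap by a family coming from (BER), and show that the index difference on $M$ equals that on $N\times S^k$, which Lemma B computes. The difficulty is that the basepoint is arbitrary: the deformation must keep $R^{\mathrm{gen}}>0$ although the connection and the metric near $N$ are not of product form.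

**Norm facts.** From (2), $|\Omega|_{op}$ is half the trace norm, and the trace norm satisfies $\|S^T\Omega S\|_1\le\|S\|^2\|\Omega\|_1$. Hence:

* (N1) if $g'\ge cg$ then $|\Omega|_{op,g'}\le c^{-1}|\Omega|_{op,g}$, because a matrix $S$ taking a $g$-orthonormal frame to a $g'$-orthonormal frame has $\|S\|\le c^{-1/2}$;
* (N2) $|P^*\Omega|_{op}\le|\Omega|_{op}$ for an orthogonal projection $P$;
* (N3) $|\alpha\wedge\beta|_{op}\le|\alpha||\beta|$ for $1$-forms.

**Setting.** Let $N\subset M$ be a closed connected oriented submanifold of codimension $k\ge3$ with trivialized normal bundle, $g_N=g_0|_N$, $A_N=A_0|_N$ with curvature $\Omega_N$, and $r$ the $g_0$-distance to $N$. Let $E\cong N\times D^k(r_0)$ be a tube in normal exponential coordinates with respect to an orthonormal normal frame, and $\pi:E\to N$ its projection. Fix a smooth nondecreasing $Y:[0,\infty)\to[0,\frac12]$ with $Y(\rho)=\rho^2$ near $0$ and $Y=\frac12$ for $\rho\ge\frac14$, and put on $\mathbb R^k$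
$$h_Y=\frac{d\rho^2}{1-Y(\rho)}+\rho^2d\theta^2 .$$
Near the origin this is a unit round sphere; for $\rho\ge\frac14$ it is the cone $2d\rho^2+\rho^2d\theta^2$.

### Standardizing an arbitrary basepoint near $N$

**Lemma D.** *For all sufficiently small $r_2>0$ in a sequence tending to $0$, there is a path in $\mathcal R^{\mathrm{gen}+}(M,L)$ from $(g_0,A_0)$ to a pair which on $\{r\le r_2/2\}$ is $\big(g_N\oplus r_2^2h_Y(\cdot/r_2),\ \pi^*A_N\big)$, with $L|_E\cong\pi^*L|_N$.*

*Proof.* Fix $\varepsilon>0$ with $6\varepsilon<\min R^{\mathrm{gen}}_{(g_0,A_0)}$.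

**Step 1: make the connection a pull-back near $N$.** Identify $L|_E\cong\pi^*L|_N$ by radial $A_0$-parallel transport and write $A_0=\pi^*A_N+ia$. The form $a$ vanishes on radial vectors, since both connections have the same radial transport. At points of $N$ it vanishes on $TN$, since $A_0|_N=A_N$, and on normal vectors, as limits of radial ones. So $a=0$ along $N$ and $|a|\le Cr$. Let $\phi(r)$ be a cutoff equal to $1$ for $r\le r_a$ and $0$ for $r\ge r_b$. Since $da=\Omega_0-\pi^*\Omega_N$, where $\Omega_0=\Omega_{A_0}$, the connection $\pi^*A_N+i(1-s\phi)a$ has curvature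
$$(1-s\phi)\Omega_0+s\phi\,\pi^*\Omega_N-s\,d\phi\wedge a.$$
Along $N$, $d\pi$ is the orthogonal projection $P$ to $TN$, so $\pi^*\Omega_N=P^*\Omega_0$ there. By (N2) and continuity $|\pi^*\Omega_N|_{op}\le|\Omega_0|_{op}+\varepsilon$ for $r\le r_b$ if $r_b$ is small. Choosing $\phi$ as a slowly varying function of $\log r$ (possible once $\log(r_b/r_a)$ is large) gives $Cr|\phi'(r)|\le\varepsilon$, so $|d\phi\wedge a|_{op}\le\varepsilon$ by (N3). Hence the curvature norm is at most $|\Omega_0|_{op}+2\varepsilon$ for all $s\in[0,1]$. Fix the connection $A$ at $s=1$ from now on. Then $R_{g_0}-2|\Omega_A|_{op}\ge2\varepsilon$ everywhere, and $A=\pi^*A_N$ for $r\le r_a$.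

**Step 2: compute how scalar curvature changes under bending.** Near $N$, $g_0=dr^2+g_r$ by the Gauss lemma. Let $S$ and $H$ be the shape operator and mean curvature of the level sets of $r$. The tensor $B=\mathrm{Hess}(r^2/2)$ is smooth, equals the normal projection along $N$, and satisfies $B(\partial_r)=\partial_r$; moreover $B=dr\otimes dr+rS$. As $\operatorname{tr}B=k+O(r)$ and $|B|^2=k+O(r)$,
$$H=\tfrac{\operatorname{tr}B-1}r=\tfrac{k-1}r+O(1),\quad|S|^2=\tfrac{|B|^2-1}{r^2}=\tfrac{k-1}{r^2}+O(\tfrac1r),\quad\partial_rH=-\tfrac{k-1}{r^2}+O(\tfrac1r).$$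
Let $y=y(r)\in[0,\frac12]$ be smooth, a smooth function of $r^2$ vanishing at $r=0$, and put $g_y=\frac{dr^2}{1-y}+g_r=g_0+\frac y{1-y}dr^2$. This is smooth because $r^2dr^2=(d(r^2/2))^2$. For a metric $dt^2+g_t$, the Gauss equation $R(g_t)=R-2\mathrm{Ric}(\partial_t,\partial_t)+H^2-|S|^2$ and the Riccati equation $\partial_tH=-|S|^2-\mathrm{Ric}(\partial_t,\partial_t)$ give
$$R=R(g_t)-H^2-|S|^2-2\partial_tH.$$
For $g_y$ we have $\partial_t=\sqrt{1-y}\,\partial_r$. So $H$ becomes $\sqrt{1-y}\,H$, $|S|^2$ becomes $(1-y)|S|^2$, and the last derivative becomes $(1-y)\partial_rH-\frac12y'H$. Subtracting the case $y=0$,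
$$R_{g_y}=R_{g_0}+yQ+y'H,\qquad Q=H^2+|S|^2+2\partial_rH=\tfrac{(k-1)(k-2)}{r^2}+O(\tfrac1r).\tag{4}$$
Since $k\ge3$ we may shrink $r_0$ so that $Q\ge\frac34\frac{k-1}{r^2}$ and $0<H\le\frac54\frac{k-1}r$ for $0<r\le r_0$.

**Step 3: find which $y$ lose at most $\varepsilon$.** Where $y'\ge0$, $yQ+y'H\ge0$. Put $\varepsilon'=\frac\varepsilon{2(k-1)}$. Where $y'\le0$ and
$$-ry'\le\tfrac12y+\varepsilon'r^2,\tag{5}$$
we get
$$yQ+y'H\ge\tfrac{k-1}{r^2}\big(\tfrac34y-\tfrac58y-\tfrac54\varepsilon'r^2\big)\ge-\tfrac54(k-1)\varepsilon'\ge-\varepsilon .$$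

**Step 4: choose $y$.** Fix $r_1<r_0$ and put $\tau=\log(r_1/r)$. Then (5) reads $dy/d\tau\le\frac12y+\varepsilon'r_1^2e^{-2\tau}$. For $\tau\le1$ let $y=\eta\lambda(\tau)$ with $\lambda$ smooth and nondecreasing, $\lambda=0$ near $\tau\le0$, $\lambda=1$ near $\tau=1$, $\lambda'\le4$, and $4\eta\le\varepsilon'r_1^2e^{-2}$; then (5) holds. For $\tau\ge1$ let $y=\eta\exp(\frac12\int_1^\tau h)$ with $h$ smooth, $0\le h\le1$, $h=0$ near $1$, and $h$ vanishing again from the time on when $y=\frac12$; here $dy/d\tau=\frac12hy\le\frac12y$. As $\eta\to0$, the value $\frac12$ is reached at arbitrarily small radii. Let $r_2$ be slightly smaller than the radius where it is reached, and for $r\le r_2$ put $y=Y(r/r_2)$, which equals $\frac12$ for $r\ge r_2/4$ and has $y'\ge0$.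

By (4) applied to $sy$, $R_{g_{sy}}=R_{g_0}+s(yQ+y'H)\ge R_{g_0}-\varepsilon$. As $g_{sy}\ge g_0$, (N1) gives $|\Omega_A|_{op,g_{sy}}\le|\Omega_A|_{op,g_0}$. So the path $(g_{sy},A)$, $s\in[0,1]$, has $R^{\mathrm{gen}}\ge\varepsilon>0$.

**Step 5: make the metric a product.** On $r\le r_2$ let $g_{mod}=g_N\oplus\big(\frac{dr^2}{1-Y(r/r_2)}+r^2d\theta^2\big)$. Let $\varphi(r/r_2)$ be a cutoff equal to $1$ for $r\le r_2/2$ and $0$ near and beyond $r=r_2$, and put $g^{(s)}=g_y+s\varphi\,(g_{mod}-g_y)$. Use coordinates $x=x_0+r_2\xi$ on $N$ (finitely many charts) and $u=r_2w$ on $D^k$. As $r_2\to0$, $r_2^{-2}g_0$ converges in $C^\infty$ on $\{|\xi|\le1,|w|\le1\}$, uniformly in $x_0$, to the constant metric $g_N(x_0)\oplus|dw|^2$. Since $r=|u|$, the added term becomes exactly $\frac{Y(\rho)}{1-Y(\rho)}d\rho^2$ with $\rho=|w|$. So $r_2^{-2}g_y$, $r_2^{-2}g_{mod}$ and hence $r_2^{-2}g^{(s)}$, uniformly in $s$, converge to $g_N(x_0)\oplus h_Y$ with $g_N(x_0)$ constant. By (4) over flat space the limit has scalar curvature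
$$(k-1)(k-2)\frac Y{\rho^2}+(k-1)\frac{Y'}\rho\ \ge\ c>0\qquad(\rho\le1),\tag{6}$$
because $Y>0$ for $\rho>0$, and near $0$ the value is $k(k-1)$. So for small $r_2$, on $r\le r_2$, we have $R_{g^{(s)}}\ge\frac c2r_2^{-2}$. We also have $g^{(s)}\ge\frac12g_0$, hence $|\Omega_A|_{op,g^{(s)}}\le2|\Omega_A|_{op,g_0}$ by (N1). Since $A$ was fixed before $r_2$, for small $r_2\le r_a$ the path $(g^{(s)},A)$ lies in $\mathcal R^{\mathrm{gen}+}(M,L)$, and at $s=1$ it has the claimed form on $r\le r_2/2$. $\square$

### A rotationally invariant path that creates a cylinder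

**Lemma E.** *Let $B=\{\rho\le\frac12\}\subset\mathbb R^k$, $k\ge3$, and let $\mathcal B$ be the space of psc metrics on $B$ equal to $2d\rho^2+\rho^2d\theta^2$ near $\partial B$. Then $h_Y$ can be joined in $\mathcal B$ to an $O(k)$-invariant metric $k_*$ which is, from the center outwards: a cap $dt^2+f^2d\theta^2$ with $f$ concave and round near the center; a cylinder $S^{k-1}\times[0,\ell_0]$; an annulus.*

*Proof.* **Step 1: make room.** For $0<\lambda\le1$ the metric $h_{Y(\cdot/\lambda)}$ is psc, by (6) with $Y(\cdot/\lambda)$ in place of $Y$, and it is the cone for $\rho\ge\lambda/4$. So it lies in $\mathcal B$ and $h_Y$ is joined to it. It is $h_Y$ scaled by $\lambda$.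

**Step 2: write $h_Y$ by an angle.** Extend $h_Y$ to $\mathbb R^k$ and write it in arclength as $dt^2+f^2d\theta^2$, where $f'=\cos\theta_0(t)$ and $\sin\theta_0=\sqrt Y$. Then $\theta_0$ is nondecreasing, $\theta_0=t$ near $0$, and $\theta_0=\frac\pi4$ for $t\ge t_0$. A cylinder corresponds to the angle $\frac\pi2$. Let $b\ge0$ be smooth: $0$ for $t\le t_0$, nondecreasing on $[t_0,t_1]$, equal to $\frac\pi4$ on $[t_1,t_2]$, nonincreasing with $|b'|\le\frac1{4t}$ on $[t_2,T]$, and $0$ for $t\ge T$. Such $b$ exists for large $T$ since $\int^\infty dt/t=\infty$. Put $\theta_s=\theta_0+sb$ and $f_s(t)=\int_0^t\cos\theta_s\le t$.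

**Step 3: check scalar curvature.** Since $f_s''=-\theta_s'\sin\theta_s$, the metric $dt^2+f_s^2d\theta^2$ has
$$\tfrac1{k-1}\mathrm{scal}=(k-2)\frac{\sin^2\theta_s}{f_s^2}+\frac{2\theta_s'\sin\theta_s}{f_s}.$$
For $t\le t_2$ it is positive, since $\theta_s'\ge0$ and $\sin\theta_s>0$ for $t>0$; near the center it is round. On $[t_2,T]$ we have $f_s|\theta_s'|\le t\cdot\frac1{4t}=\frac14$ and $\sin\theta_s\ge\frac1{\sqrt2}$, so $f_s^2\,\mathrm{scal}/(k-1)\ge\sin\theta_s(\sin\theta_s-\frac12)>0$. For $t\ge T$ it is a cone of slope $\frac1{\sqrt2}$, and scal is positive.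

**Step 4: put the metrics on $B$.** Scale by $\lambda$ with $\lambda T\le\frac14$ and truncate at $\lambda f_s=\frac12$. We need radial coordinates $\rho_s(t)$, continuous in $s$, with $\rho_s'>0$. Let $\chi_1,\chi_2\ge0$ be bump functions of integral $1$, $\chi_1$ positive exactly on $(t_0,T)$ and $\chi_2$ with compact support in $(0,t_0)$. For small $\kappa>0$ put
$$\rho_s(t)=\lambda f_s(t)+s\kappa\int_0^t(\chi_1-\chi_2).$$
On the support of $\chi_2$ we have $\lambda\cos\theta_s=\lambda\cos\theta_0\ge\lambda/\sqrt2$, so $\rho_s'>0$ there for small $\kappa$. Elsewhere $\rho_s'=\lambda\cos\theta_s+s\kappa\chi_1$, and $\cos\theta_s=0$ only if $s=1$ and $b=\frac\pi4$, which happens inside $(t_0,T)$ where $\chi_1>0$. Near $t=0$, $\rho_s=\lambda f_0=\lambda\sin t$, and for $t\ge T$, $\rho_s=\lambda f_s$. Since $\lambda f_s(T)\le\lambda T\le\frac14$, in the region $\frac14\le\rho\le\frac12$ the metric is $2d\rho^2+\rho^2d\theta^2$. So we have a path in $\mathcal B$ starting at $h_{Y(\cdot/\lambda)}$. At $s=1$, $\theta_1=\frac\pi2$ on $[t_1,t_2]$ gives the cylinder, and $\theta_1$ is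 nondecreasing on $[0,t_1]$, so $f_1$ is concave there. $\square$

### Families of psc metrics that are standard on a disc

We use one more theorem.

**(Chernysh's theorem)** *J. Ebert–G. Frenck, The Gromov–Lawson–Chernysh surgery theorem, Bol. Soc. Mat. Mex. 27 (2021), case of a point: for an embedded disc $\phi$ in a closed $k$-manifold $W$, $k\ge3$, the inclusion into $\mathcal R^+(W)$ of the subspace $\mathcal R^+(W,\phi)$ of metrics equal to a fixed torpedo metric on the disc (round-capped, concave profile, cylindrical near the boundary of the disc) is a weak homotopy equivalence.*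

Let $W=S^k$ and let $D'\subset S^k$ be the closed complement of a slightly smaller disc, so near $\partial D'$ the metrics in $\mathcal R^+(S^k,\phi)$ are cylindrical. Let $h_*$ be the cap of $k_*$ together with a piece of its cylinder, scaled so that its cylinder has the radius of the torpedo, and regarded as a metric on $D'$. Then $\text{torpedo}\cup h_*$ is $dt^2+f^2d\theta^2$ with $f$ concave on $[0,\ell]$ and round near both poles.

*This metric can be joined to a round one in $\mathcal R^+(S^k)$.* Use the profiles $f_s=(1-s)f+s\frac\ell\pi\sin\frac{\pi t}\ell$. They are concave, odd at the poles, with $f_s'(0)=1$ and $f_s'(\ell)=-1$. The scalar curvature is $(k-1)\big[(k-2)(1-f_s'^2)/f_s^2-2f_s''/f_s\big]$. For $s>0$, $f_s''<0$ in the interior, so $|f_s'|<1$ there and the expression is positive. At $t=0$ it tends to $-k(k-1)f_s'''(0)>0$, because $f_s'''(0)<0$ (both profiles have negative third derivative there); similarly $f_s'''(\ell)>0$ at the other pole. For $s=0$, $f''\le0$ and $1-f'^2>0$ away from the poles, and the metric is round near them.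

So by (BP), (BER) for round $S^k$ and Chernysh's theorem: for $k\ge6$ and $q+k+1\equiv0$ mod $4$ there is a continuous family $h_x$, $x\in S^q$, of metrics on $D'$, cylindrical near $\partial D'$, with $h_{x=*}=h_*$, such that
$$\hat h_x=\text{torpedo}\cup h_x\ \text{ is psc on }S^k,\qquad\operatorname{inddiff}(\hat h)\ne0\in KO_{q+k+1}=\mathbb Z.\tag{7}$$

### A point, or a surface that sees $c_1(L)$

For (a) let $N$ be a point, so $k=n\ge6$ and $q+k+1\equiv0$ mod $4$.

For (b), $c_1(L)$ is not torsion, so some class in $H_2(M;\mathbb Z)$ pairs to $d\ne0$ with it. Its double is represented by a map of a closed oriented surface, connected after tubing since $M$ is connected, and embedded by general position since $n\ge5$. Call it $N=\Sigma$; then $\langle c_1(L),[\Sigma]\rangle=2d$. Its normal bundle $\nu$ is oriented of rank $n-2\ge3$, with $w_2(\nu)=w_2(M)|_\Sigma-w_2(\Sigma)$. Here $w_2(\Sigma)=0$, and $w_2(M)|_\Sigma$ evaluates to $2d=0$ mod $2$. So $w_2(\nu)=0$ and $\nu$ is trivial, as oriented bundles of rank $\ge3$ over a surface are classified by $w_2$. Here $k=n-2\ge6$,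 and $q+n+1\equiv2$ gives $q+k+1\equiv0$ mod $4$.

In both cases (7) applies. Also $N$ gets a spin$^c$ structure with determinant line $L|_N$, from that of $M$ and the trivialization of $\nu$.

### The family on $M$

Let $\mu$ be the scale for which $\mu^2h_*$ is the cap of $k_*$ with a piece of its cylinder. Let $k_x$ be the metric on $B$ obtained from $k_*$ by replacing this part by $(D',\mu^2h_x)$; so $k_x\in\mathcal B$ and $k_{x=*}=k_*$. The paths of Lemma E, the $k_x$ and the $\mu^2\hat h_x$ form compact families of psc metrics, so their scalar curvatures are $\ge c_1>0$. Choose $r_2$ in Lemma D so small that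
$$c_1r_2^{-2}+R_{g_N}-2|\Omega_N|_{op}>0\quad\text{on }N.$$
A product $(g_N\oplus r_2^2k,\pi^*A_N)$ with $\mathrm{scal}(k)\ge c_1$ then has $R^{\mathrm{gen}}>0$. By Lemma D followed by Lemma E, $(g_0,A_0)$ is joined in $\mathcal R^{\mathrm{gen}+}(M,L)$ to a pair $F(*)$ which on $N\times B$ (that is, $r\le r_2/2$) is $(g_N\oplus r_2^2k_*,\pi^*A_N)$. Replacing $k_*$ by $k_x$ gives $F:S^q\to\mathcal R^{\mathrm{gen}+}(M,L)$.

Lengthening the cylinder $C=N\times S^{k-1}\times[0,\ell]$ in all $F(x)$ is a free homotopy in $\mathcal R^{\mathrm{gen}+}(M,L)$ which leaves the lower bound of $R^{\mathrm{gen}}$ unchanged. By (BP) it suffices to show $\operatorname{inddiff}^c(F)\ne0$ for some $\ell$.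

### Excision along a long cylinder

Let $M'=N\times S^k$ with the product spin$^c$ structure, connection $\pi^*A_N$, and metrics $F'(x)=g_N\oplus(r_2^2\mu^2\hat h_x)$ with the same lengthened cylinder inserted; these have $R^{\mathrm{gen}}>0$ by the choice of $r_2$.

**Lemma F.** *For large $\ell$, $\operatorname{inddiff}^c(F)=\operatorname{inddiff}^c(F')$.*

*Proof.* **Step 1: compare the pieces.** Write $M=U\cup C\cup V$ and $M'=U\cup C\cup V'$ with $U=N\times D'$ and $V'=N\times\text{torpedo}$. The data of $F^\sharp(z)$ and $F'^\sharp(z)$ agree on $U\cup C$, and are independent of $z\in X$ on $C$, $V$, $V'$. The spin$^c$ structures agree on $U\cup C$, because there they are determined by their restriction to $N$. Set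
$$P_z=D_{M,F^\sharp(z)}\oplus D_{M',F'(*)},\qquad Q_z=D_{M',F'^\sharp(z)}\oplus D_{M,F(*)}.$$

**Step 2: a unitary from the space of $P$ to the space of $Q$.** Let $\psi$ be a function with $\psi=0$ on $U$ and $\psi=\frac\pi2$ on $V,V'$, depending only on the length coordinate in $C$, with $|d\psi|\le c_2/\ell$. Put $a=\cos\psi$, $b=\sin\psi$ and
$$W(s,s')=(as+bs',\,-bs+as').$$
Over $U$ it is $(s,s')\mapsto(s,s')$, identifying $U\subset M$ and $U\subset M'$ with equal data. Over $V,V'$ it keeps $s'$ on $V'\subset M'$ and sends $s$ on $V\subset M$ to $-s$, where the data do not depend on $z$. Over $C$ it is a rotation between four copies of the same data. So $W$ is well defined, even, Clifford-linear and unitary.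

**Step 3: the commutator is small.** Using $[D,a]=-b\,c(d\psi)$ and $[D,b]=a\,c(d\psi)$,
$$(QW-WP)(s,s')=c(d\psi)\,(-bs+as',\,-as-bs'),\qquad\|QW-WP\|\le c_2/\ell .$$
Hence $W^*QW=P+\kappa$ with $\kappa=W^*(QW-WP)$ of order $0$, $\|\kappa\|\le c_2/\ell$, and $\kappa$ is self-adjoint because $W^*QW$ and $P$ are.

**Step 4: conclude.** Over $Y$ all pairs involved have $R^{\mathrm{gen}}>0$, with a bound independent of $\ell$, so $P^2\ge c_3^2>0$ with $c_3$ independent of $\ell$. For $\ell>c_2/c_3$ all $P+s\kappa$, $s\in[0,1]$, are invertible over $Y$. By (I1) and (I3), $\operatorname{ind}P=\operatorname{ind}Q$. The constant summands $D_{M',F'(*)}$ and $D_{M,F(*)}$ are invertible for all $z$ and have index $0$ by (I5). By (I2) the claim follows. $\square$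

**End of the proof of Theorem 3.** By Lemma F and Lemma B, $\operatorname{inddiff}^c(F)=\pm d\cdot c(\operatorname{inddiff}(\hat h))$, with $d=1$ in case (a) and $d\ne0$ in case (b); scaling and lengthening do not change $\operatorname{inddiff}(\hat h)$, by (BP). By (7) and injectivity of $c:KO_{4i}\to KU_{4i}$ this is non-zero in $\mathbb Z$. Since $F(*)$ lies in the path component of $(g_0,A_0)$, (BP) gives non-triviality at $(g_0,A_0)$. For $n\ge8$ and $c_1(L)$ not torsion, (a) and (b) cover all even $q+n+1$. $\blacksquare$

## Eta invariants on $\mathbb{RP}^{4l+1}$: proof of Proposition 4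

Now $L$ is flat and the index difference on $\pi_0$ becomes a difference of eta invariants. We compute the eta invariant of the round metric, produce a second psc metric with a different one, and compare with the Atiyah–Patodi–Singer (APS) formula.

**Step 1: the spin$^c$ structures.** Let $x\in H^1(\mathbb{RP}^m;\mathbb Z/2)$ be the generator and $m=4l+1$. From $w(\mathbb{RP}^m)=(1+x)^{4l+2}$ we get $w_1=0$ and $w_2=\binom{4l+2}2x^2=x^2\ne0$, the reduction of $c_1(\xi\otimes\mathbb C)$. Stably $T\mathbb{RP}^m\oplus2\xi$ is $(4l+4)\xi$, with $w_2=\binom{4l+4}2x^2=0$, so it is spin. As $2\xi$ is the real bundle underlying $L=\xi\otimes\mathbb C$, a spin structure on $T\oplus2\xi$ is a spin$^c$ structure with determinant line $L$. There are two spin structures on $T\oplus 2\xi$ ($H^1(\,\cdot\,;\mathbb Z/2)=\mathbb Z/2$) and two spin$^c$ structures ($H^2(\mathbb{RP}^m;\mathbb Z)=\mathbb Z/2$). The correspondence is compatible with the Bockstein $x\mapsto c_1(\xi\otimes\mathbb C)\ne0$, so both spin$^c$ structures arise. Two flat connections on $L$ differ by a closed, hence exact, form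 ($H^1(\mathbb{RP}^m;\mathbb R)=0$), so the flat connection is unique up to gauge.

**Step 2: the spectrum of $S^m$** (C. Bär, *The Dirac operator on space forms of positive curvature*, J. Math. Soc. Japan 48 (1996)). We derive it. Let $S=S^+\oplus S^-$ be the spinor module of $\mathbb R^{m+1}$, $\dim S^\pm=2^{2l}$, and let $\nu=x$ be the unit normal of $S^m$ (in this step and the next, $x$ denotes a point of $\mathbb R^{m+1}$). On the trivial bundle $S^m\times S^+$ put $c_S(X)=c(\nu)c(X)$ and $\nabla^S_X=\partial_X-\frac12c_S(X)$. Then $c_S(X)^2=-|X|^2$. Using $\partial_X\nu=X$ and $\partial_XY=\nabla_XY-\langle X,Y\rangle\nu$,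
$$[\partial_X,c_S(Y)]=c_S(\nabla_XY)+c(X)c(Y)+\langle X,Y\rangle=c_S(\nabla_XY)+\tfrac12\big(c(X)c(Y)-c(Y)c(X)\big),$$
and since $c_S(X)c_S(Y)=c(X)c(Y)$, the term $-\frac12c_S(X)$ in $\nabla^S$ cancels the last summand. So $\nabla^S$ is a metric connection compatible with $c_S$. A constant section $\varphi$ satisfies $\nabla^S_X\varphi=-\frac12c_S(X)\varphi$, so the curvature of $\nabla^S$ is $\frac14\big(c_S(Y)c_S(X)-c_S(X)c_S(Y)\big)$, the spinor curvature of the unit sphere. The bundle has the rank of an irreducible spinor bundle and $S^m$ is simply connected, so this is the spinor bundle of $S^m$ (up to the choice of irreducible module, which changes $D$ by an overall sign). With $\partial\!\!\!/=\sum c(e_i)\partial_i$ on $\mathbb R^{m+1}$, and since $-\frac12\sum c_S(e_i)^2=\frac m2$,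
$$D\varphi=c(\nu)\partial\!\!\!/\varphi+\partial_r\varphi+\tfrac m2\varphi\qquad\text{on }S^m.$$
Call a homogeneous polynomial $\varphi$ with $\partial\!\!\!/\varphi=0$ monogenic. If $\varphi$ is $S^+$-valued and monogenic of degree $k$, then $D\varphi=(\frac m2+k)\varphi$. If $\psi$ is $S^-$-valued and monogenic of degree $k$, then $\partial\!\!\!/(x\cdot\psi)=-(m+1)\psi-x\cdot\partial\!\!\!/\psi-2k\psi=-(m+1+2k)\psi$, and so
$$D(x\cdot\psi)=\big(-(m+1+2k)+(k+1)+\tfrac m2\big)x\cdot\psi=-(\tfrac m2+k)\,x\cdot\psi.$$

*Completeness and multiplicity.* Let $P_k(S^\pm)$ be the homogeneous polynomials of degree $k$ and $M_k(S^\pm)$ the monogenic ones. For the inner product in which $x_i$ is adjoint to $\partial_i$, multiplication by $x\cdot$ is minus the adjoint of $\partial\!\!\!/$, and it is injective since $x\cdot x\cdot=-|x|^2$. Hence $\partial\!\!\!/:P_k(S^+)\to P_{k-1}(S^-)$ is surjective and $P_k(S^+)=M_k(S^+)\oplus x\cdot P_{k-1}(S^-)$, and likewise with signs exchanged. Iterating, and using $|x|=1$ on $S^m$, the restrictions of $M_k(S^+)$ and $x\cdot M_k(S^-)$, $k\ge0$, span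 all polynomial sections, which are dense. Both have dimension
$$\mu_k=2^{2l}\Big[\tbinom{k+m}m-\tbinom{k+m-1}m\Big]=2^{2l}\tbinom{k+m-1}{m-1}.$$

**Step 3: the eta invariant of round $\mathbb{RP}^m$.** A spin$^c$ structure on $\mathbb{RP}^m$ with its flat connection is the one of $S^m$ with trivial connection, together with an involutive lift of the antipodal map. The lift of $-1$ to $Spin(m+1)$ is $\omega=e_1\cdots e_{m+1}$, with $\omega^2=(-1)^{(2l+1)(4l+3)}=-1$; it acts on $S^+$ by a scalar $\pm i$. In $Spin^c$ the element $[\omega,z]$ is an involution for $z=\pm i$, and it acts on the determinant line by $z^2=-1$, which gives $L=\xi\otimes\mathbb C$. So the lifts act on sections by $\varphi(x)\mapsto\epsilon\varphi(-x)$ with $\epsilon=\pm1$, and the two signs are the two spin$^c$ structures. This is $\epsilon(-1)^k$ on $M_k(S^+)$ and $-\epsilon(-1)^k$ on $x\cdot M_k(S^-)$. Spinors on $\mathbb{RP}^m$ are the invariant ones. For each $k$ exactly one of the eigenvalues $\pm(\frac m2+k)$ survives, with multiplicity $\mu_k$ and sign $\epsilon(-1)^k$. So $\ker D=0$ and, up to an overall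 sign,
$$\eta(s)=\epsilon\sum_k(-1)^k\mu_k\big(\tfrac m2+k\big)^{-s}=\frac\epsilon{\Gamma(s)}\int_0^\infty t^{s-1}G(t)\,dt,\qquad G(t)=2^{2l}e^{-tm/2}(1+e^{-t})^{-m},$$
first for $\mathrm{Re}(s)>m$. The function $G$ is smooth at $0$ and exponentially decaying, so $\eta(0)=\epsilon G(0)=\epsilon2^{2l-m}=\epsilon2^{-2l-1}\neq0$. Write $\eta_{\mathrm{round}}$ for this value.

**Step 4: a bordism.** Let $\Omega_m$ be the bordism group of closed oriented $m$-manifolds with a map $f$ to $\mathbb{RP}^\infty$ and a spin structure on $T\oplus f^*(2\xi)$. Since $2\xi$ is oriented and $\mathbb{RP}^\infty$ is rationally a point, $\Omega_m\otimes\mathbb Q=\Omega^{Spin}_m\otimes\mathbb Q=0$, as $m\equiv1$ mod $4$. So $e[\mathbb{RP}^m]=0$ for some $e\ge1$; let $V$ be a null-bordism with $\partial V=e\,M$. View $(M\times I)\sqcup V$ as a bordism whose outgoing end is $M_{out}=M\times1$ and whose incoming end consists of $M\times0$ and the $e$ components of $\partial V$.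

Connect the components, and do surgery in the interior to get $W$ with $W\to BSpin\times\mathbb{RP}^\infty$ $3$-connected, that is, $\pi_1(W)=\mathbb Z/2$ and $\pi_2(W)=0$ (note $\pi_2(BSpin)=\pi_3(BSpin)=0$). This is surgery below the middle dimension, as $\dim W=m+1\ge6$. First kill the kernel of $\pi_1\to\mathbb Z/2$, which is finitely generated as a normal subgroup, along circles on which $\xi$ is trivial, with framings compatible with the spin structure. Then kill generators of the finitely generated group $\pi_2$. An embedded $2$-sphere has trivial normal bundle, since $\xi$ is trivial on it and so its stable normal bundle is spin; and its codimension $m-1\ge4$ ensures that removing it does not change $\pi_1$ and $\pi_2$.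

**Step 5: a second psc metric.** The inclusion $M_{out}\to W$ is an isomorphism on $\pi_1$, since $f^*\xi$ restricts to $\xi$; with $\pi_2(W)=0$ it follows that $(W,M_{out})$ is $2$-connected. By Wall (*Geometrical connectivity I*, J. London Math. Soc. 1971), $W$ is obtained from $M_{out}$ by handles of index at least $3$. Read backwards, it is obtained from the incoming end by attaching handles along spheres of codimension $\ge3$. By P. Gajer (Ann. Global Anal. Geom. 5 (1987)) the round metrics on the incoming end extend to a psc metric on $W$, product near the boundary. Let $g'$ be the resulting psc metric on $M_{out}=M$.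

**Step 6: APS on $W$.** Use the flat bundle $f^*(\xi\otimes\mathbb C)$ on $W$. The APS index vanishes: with psc, product boundary and flat twisting, the Lichnerowicz formula on $W$ with cylindrical ends excludes $L^2$ harmonic spinors, and the boundary operators are invertible. The integrand is the part of degree $m+1\equiv2$ mod $4$ of the $\hat A$-form (flat twisting), which is $0$. So the eta invariants of the boundary components, with boundary orientation, sum to zero. The boundary is $M_{out}$, the reversed $M\times0$, and $e$ copies of $M$ with the orientation of $\partial V$: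
$$\eta(g')-\eta_{\mathrm{round}}+e\,\eta_{\mathrm{round}}=0,\qquad\text{so}\quad\eta(g')-\eta_{\mathrm{round}}=-e\,\eta_{\mathrm{round}}=\pm e\,2^{-2l-1}\ne0.$$

**Step 7: APS on the cylinder.** By definition of $\operatorname{inddiff}^c$ on $\pi_0$, $\operatorname{inddiff}^c(g',A_f)$ is the index of $M\times\mathbb R$ with a metric interpolating from the round metric to $g'$ and the constant flat connection $A_f$. As the ends are invertible, it is the APS index of $M\times[0,1]$. The integrand is again zero for degree reasons, hence
$$\operatorname{inddiff}^c(g',A_f)=\pm\tfrac12\big(\eta(g')-\eta_{\mathrm{round}}\big)\neq0 .$$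
So $\operatorname{inddiff}^c$ is non-trivial on $\pi_0$ at the basepoint (round metric, flat connection), for each of the two spin$^c$ structures. Finally, $\xi\otimes\mathbb C$ becomes trivial on $S^m$ and $S^m\to\mathbb{RP}^m$ is a finite covering, so Theorem 2 would be false without the word "toral". $\blacksquare$
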